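# Points equidistant from four points in complex hyperbolic 3-space

## Complex hyperbolic space, bisectors and Gram matrices

Throughout, $n\ge 1$, and $\mathbb C^{n,1}$ is $\mathbb C^{n+1}$ with a Hermitian form $\langle\cdot,\cdot\rangle$ of signature $(n,1)$, linear in the first variable. A concrete model is
$$\langle z,w\rangle=z_1\bar w_1+\dots+z_n\bar w_n-z_{n+1}\bar w_{n+1}.$$
The case that matters most is $n=3$.

**Definition (negative vectors, complex hyperbolic space).** A vector $\mathbf z\in\mathbb C^{n,1}$ is negative if $\langle \mathbf z,\mathbf z\rangle<0$. Complex hyperbolic $n$-space ${\bf H}^n_{\mathbb C}$ is the projectivization of the set of negative vectors. A vector $\mathbf z$ over a point $z$ is called a lift of $z$; it is determined up to a nonzero complex scalar.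

Example. In the model above a negative vector has $z_{n+1}\ne0$, so we may scale to $z_{n+1}=1$. The point is then $w=(w_1,\dots,w_n)\in\mathbb C^n$ with $|w|^2<1$. So ${\bf H}^n_{\mathbb C}$ is the open unit ball of $\mathbb C^n$, of real dimension $2n$.

**Definition (distance).** The Bergman metric has distance function $d$ given by
$$\cosh^2\left(\frac{d(p,q)}2\right)=\frac{\langle\mathbf p,\mathbf q\rangle\langle\mathbf q,\mathbf p\rangle}{\langle\mathbf p,\mathbf p\rangle\langle\mathbf q,\mathbf q\rangle},$$
for any lifts $\mathbf p,\mathbf q$. Rescaling a lift does not change the right-hand side.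

Example. For $p=[0,\dots,0,1]$ and $q=[r,0,\dots,0,1]$ with $0<r<1$ we get $\cosh^2(d/2)=1/(1-r^2)$.

**Definition (bisector).** For distinct $p,q$, $B(p,q)=\{z\in{\bf H}^n_{\mathbb C}: d(z,p)=d(z,q)\}$. If the lifts are normalized so that $\langle\mathbf p,\mathbf p\rangle=\langle\mathbf q,\mathbf q\rangle$, the distance formula shows that $z\in B(p,q)$ if and only if $|\langle\mathbf z,\mathbf p\rangle|=|\langle\mathbf z,\mathbf q\rangle|$.

Example. Take $n=3$, $\mathbf p=(r,0,0,1)$, $\mathbf q=(-r,0,0,1)$ with $0<r<1$. Both have the same norm $r^2-1$. For $\mathbf z=(w_1,w_2,w_3,1)$ the condition is $|rw_1-1|=|rw_1+1|$, that is, $\mathrm{Re}\,w_1=0$. This bisector is the part of the unit ball of $\mathbb C^3$ in a real hyperplane, so it is an open 5-ball.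

**Definition (Gram matrix).** The Gram matrix of $\mathbf q_1,\dots,\mathbf q_{n+1}$ is $G_{jk}=\langle\mathbf q_j,\mathbf q_k\rangle$, a Hermitian matrix.

Example. In $\mathbb C^{1,1}$ the vectors $(\sinh t,\cosh t)$ and $(-\sinh t,\cosh t)$ have Gram matrix $\begin{pmatrix}-1&-c\\-c&-1\end{pmatrix}$ with $c=\cosh 2t$. When the diagonal is $-1$, the distance formula reads $\cosh(d(q_j,q_k)/2)=|G_{jk}|$.

The following background facts are used.

Sylvester's law of inertia. If $G$ is a real symmetric $(n+1)\times(n+1)$ matrix of signature $(n,1)$, there is a real invertible matrix $A$ with $G=AJA^{T}$, where $J=\mathrm{diag}(1,\dots,1,-1)$. The rows of $A$ are then vectors of $\mathbb C^{n,1}$ in the standard model with Gram matrix $AJA^*=G$, and they form a basis. So every such $G$ is a Gram matrix of a basis. If its diagonal entries are $-1$, the basis consists of negative vectors, and it gives $n+1$ points of ${\bf H}^n_{\mathbb C}$. Any lifts of these points are linearly independent, because they are nonzero multiples of the basis vectors.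

Orthogonality. The orthogonal complement of a negative vector in signature $(n,1)$ is positive definite. Hence two negative vectors are never orthogonal.

Plane topology. A nonempty, connected, simply connected open subset of $\mathbb R^2$ is homeomorphic to $\mathbb R^2$ (a consequence of the Riemann mapping theorem).

In the last section we also use that reduced homology is a functor and that $\widetilde H_{d}(S^{d};\mathbb Z)=\mathbb Z$. For $d=0$, $S^0$ is two points.

## Four independent points and their triple intersection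

Let $q_0,q_1,q_2,q_3\in{\bf H}^3_{\mathbb C}$ have linearly independent lifts. Independence is a real restriction: the points $[r,0,0,1]$, $[-r,0,0,1]$, $[0,0,0,1]$, for instance, already have dependent lifts. The set
$$B(q_0,q_1)\cap B(q_0,q_2)\cap B(q_0,q_3)$$
is the set of points at equal distance from all four $q_j$. We impose three real equations in real dimension 6, so dimension 3 is the expected one. The problem comes from Jiming Ma, "Complexification of an infinite volume Coxeter tetrahedron", arXiv:2306.15707 (2023). It asks us to prove or disprove the following statement.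

**Statement.** If the lifts of $q_0,\dots,q_3$ are linearly independent and the triple intersection is nonempty, then the triple intersection is a 3-ball.

Here "is a 3-ball" means: as a subset of ${\bf H}^3_{\mathbb C}$, without ideal points, it is homeomorphic to $\mathbb R^3$.

The statement is false. We will see an explicit triple intersection that is nonempty and disconnected (Theorem 1), a full classification for a symmetric 3-parameter family (Theorem 2), and failure in every dimension $n\ge3$, on open sets of configurations, with nonzero reduced homology in each degree $0\le k\le n-3$ (Theorem 3).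

## The equidistant set as an open subset of a torus

The first step replaces the geometry by one quadratic function on a torus. Let $\mathbb T=\{w\in\mathbb C:|w|=1\}$ act diagonally on $\mathbb T^{n+1}$. The quotient $\mathbb T^{n+1}/\mathbb T$ is an $n$-torus; for $n=1$ it is the circle, via $[u]\mapsto u_1\bar u_2$.

Let $q_1,\dots,q_{n+1}$ have linearly independent lifts $\mathbf q_j$ with $\langle\mathbf q_j,\mathbf q_j\rangle=-1$ and Gram matrix $G$. Let $E$ be the set of points equidistant from all the $q_j$. It is the intersection of the $n$ bisectors $B(q_{j_0},q_j)$, $j\neq j_0$, for any base index $j_0$. When $n=3$ the four points $q_0,\dots,q_3$ of the question correspond, in this order, to the indices $1,\dots,4$.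

**Lemma 1.** If $G$ is real symmetric, $E$ is homeomorphic to $\{[u]\in\mathbb T^{n+1}/\mathbb T: f(u)<0\}$, where $f(u)=u^*G^{-1}u$. For a general Hermitian $G$ the same holds with $f(u)=u^*(G^T)^{-1}u$.

**Proof.** We record a point by the phases of its products with the $\mathbf q_j$. For a negative vector $\mathbf z$ put $u_j=\langle\mathbf z,\mathbf q_j\rangle$. All $u_j$ are nonzero, since negative vectors are not orthogonal. Hence $[\mathbf z]\mapsto[(u_1/|u_1|,\dots,u_{n+1}/|u_{n+1}|)]$ is a well-defined continuous map ${\bf H}^n_{\mathbb C}\to\mathbb T^{n+1}/\mathbb T$; we restrict it to $E$.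

If $z\in E$, all $|u_j|$ are equal, and we scale $\mathbf z$ so that $|u_j|=1$ for all $j$. Then $\mathbf z$ is unique up to a unit scalar. Write $\mathbf z=\sum_k c_k\mathbf q_k$. Then $u_j=\sum_k c_kG_{kj}$, that is, $u=G^Tc$, and
$$\langle\mathbf z,\mathbf z\rangle=\sum_{j,k}c_j\bar c_kG_{jk}=c^*G^Tc=u^*(G^T)^{-1}G^T(G^T)^{-1}u=u^*(G^T)^{-1}u=f(u),$$
where we used that $G^T$ is Hermitian. So $f(u)<0$. For real symmetric $G$ we have $G^T=G$.

Conversely, let $u\in\mathbb T^{n+1}$ with $f(u)<0$. Put $c=(G^T)^{-1}u$ and $\mathbf z=\sum c_k\mathbf q_k$. Then $\langle\mathbf z,\mathbf q_j\rangle=u_j$ and $\langle\mathbf z,\mathbf z\rangle=f(u)<0$ by the same computation, so $\mathbf z$ is a negative vector. All $|\langle\mathbf z,\mathbf q_j\rangle|$ equal $1$, so its point lies in $E$. This depends continuously on $u$, and multiplying $u$ by a unit scalar does not change the point. The two maps are mutually inverse. $\square$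

So the question becomes: what is the shape of the open set $\{f<0\}$ in a 3-torus?

## Two points and equilateral configurations

For two points with Gram matrix $\begin{pmatrix}-1&-c\\-c&-1\end{pmatrix}$, $c>1$, we have $G^{-1}=\frac1{c^2-1}\begin{pmatrix}1&-c\\-c&1\end{pmatrix}$. With $u_1\bar u_2=e^{i\theta}$,
$$f=\frac{2-2c\cos\theta}{c^2-1}<0\iff\cos\theta>\frac1c .$$
This is an open arc, a 1-ball.

Next take $N=n+1$ points with all off-diagonal entries of $G$ equal to $-c$, $c>1$. Let $I$ be the identity and $\mathbf 1\mathbf 1^T$ the all-ones matrix. Then $G=(c-1)I-c\,\mathbf 1\mathbf 1^T$ has eigenvalue $c-1>0$ on sum-zero vectors and $c-1-Nc=-(1+nc)<0$ on $\mathbf 1$, so the signature is $(n,1)$. One checks on these two eigenspaces that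
$$G^{-1}=\frac1{c-1}\Big(I-\frac c{1+nc}\mathbf 1\mathbf 1^T\Big).$$
With $U=\sum u_j$ this gives $f=\frac1{c-1}\big(N-\frac{c|U|^2}{1+nc}\big)$, so $f<0$ exactly when $|U|^2>t:=N(n+\tfrac1c)$.

I claim this is an $n$-ball. From $|u_j-u_k|^2=2-2\,\mathrm{Re}(u_j\bar u_k)$ we get $|U|^2=N^2-\sum_{j<k}|u_j-u_k|^2$, so $f<0$ means
$$\sum_{j<k}|u_j-u_k|^2<N^2-t=N\Big(1-\frac1c\Big)<N .$$
Fix a pair $j,k$. For each of the $N-2$ other indices $i$, $|u_j-u_i|^2+|u_i-u_k|^2\ge\frac12|u_j-u_k|^2$. Hence the sum is at least $\big(1+\frac{N-2}2\big)|u_j-u_k|^2=\frac N2|u_j-u_k|^2$. So $|u_j-u_k|^2<2$ for every pair. Normalize $u_1=1$ and write $u_j=e^{i\theta_j}$ with $\theta_1=0$ and $|\theta_j|<\frac\pi2$. Then $|\theta_j-\theta_k|<\pi$ and $\cos(\theta_j-\theta_k)>0$, so $|\theta_j-\theta_k|<\frac\pi2$. Replacing $\theta$ by $s\theta$ with $0\le s\le1$ increases (weakly) each $\cos(\theta_j-\theta_k)$, hence $|U|^2$. So $\{f<0\}$ is an open set in $\mathbb R^n$ that is star-shaped about $\theta=0$, and such a set is homeomorphic to $\mathbb R^n$ by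 a textbook fact. For equilateral configurations with $n=3$ the statement is true.

## Two pairs of points, and where shrinking the phases fails

The equilateral proof suggests a strategy: shrink all phases toward $u=(1,\dots,1)$ and show that $f$ decreases. For real $G$ and $u_j=e^{i\theta_j}$,
$$f(u)=\sum_j(G^{-1})_{jj}+2\sum_{j<k}(G^{-1})_{jk}\cos(\theta_j-\theta_k).$$
In the equilateral case every off-diagonal entry of $G^{-1}$ is $-\frac{c}{(c-1)(1+nc)}<0$, so each term decreases when the phases close up. If some entry $(G^{-1})_{jk}$ is positive, bringing $u_j$ and $u_k$ together raises that term. Then the shrinking argument has no reason to work, and the center $(1,\dots,1)$ may even leave $\{f<0\}$ while points on both sides of it stay. To exploit this, we let the four points form two pairs.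

For $a,b,g>0$ let
$$G_{a,b,g}=\begin{pmatrix}-1&-1-2a&-g&-g\\-1-2a&-1&-g&-g\\-g&-g&-1&-1-2b\\-g&-g&-1-2b&-1\end{pmatrix},\qquad D=g^2-(1+a)(1+b),\qquad g_0=1+\frac{a+b}2 .$$

**Signature.** We find when Lemma 1 applies. The vectors $(1,-1,0,0)$ and $(0,0,1,-1)$ are eigenvectors with eigenvalues $2a,2b>0$. On $\{(x,x,y,y)\}$ the matrix acts on $(x,y)$ by $-2\begin{pmatrix}1+a&g\\g&1+b\end{pmatrix}$, whose determinant is $-4D$. So the signature is $(3,1)$ whenever $D>0$.

**The function $f$.** We invert $G_{a,b,g}$ on these invariant subspaces. Put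
$$U=u_1+u_2,\qquad V=u_3+u_4,\qquad X=\tfrac{|U|}2,\quad Y=\tfrac{|V|}2\in[0,1].$$
The component of $u$ along $(1,-1,0,0)$ has squared length $\frac12|u_1-u_2|^2=\frac12(4-|U|^2)=2(1-X^2)$. Dividing by $2a$ gives $\frac{1-X^2}a$. Likewise the second eigenvector gives $\frac{1-Y^2}b$. On the plane we use the orthonormal basis $\frac1{\sqrt2}(1,1,0,0)$, $\frac1{\sqrt2}(0,0,1,1)$. There $u$ has coordinates $(U/\sqrt2,V/\sqrt2)$, and the inverse matrix is $\frac1{2D}\begin{pmatrix}1+b&-g\\-g&1+a\end{pmatrix}$. The contribution is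
$$\frac1{2D}\Big[(1+b)\tfrac{|U|^2}2+(1+a)\tfrac{|V|^2}2-g\,\mathrm{Re}(U\bar V)\Big].$$
Altogether
$$f=\frac{1-X^2}a+\frac{1-Y^2}b+\frac1D\Big[(1+b)X^2+(1+a)Y^2-\frac g2\,\mathrm{Re}(U\bar V)\Big],\qquad \mathrm{Re}(U\bar V)\le4XY.\tag{1}$$

**The center and its two sides.** We choose parameters that make the center fail. At $u=(1,1,1,1)$ we have $X=Y=1$ and $\mathrm{Re}(U\bar V)=4$, so $Df=2+a+b-2g=2(g_0-g)$. The center leaves $\{f<0\}$ exactly when $g\le g_0$. At the border value $g=g_0$ look along $u=(e^{i\alpha},e^{-i\alpha},1,1)$ with $|\alpha|<\frac\pi2$, where $X=\cos\alpha$, $Y=1$, $\mathrm{Re}(U\bar V)=4X$. Since $2g_0=2+a+b$,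
$$Df=\frac Da(1-X^2)+(1+b)X^2+(1+a)-(2+a+b)X=(1-X)\Big[\frac Da(1+X)+1+a-(1+b)X\Big].$$
At $g=g_0$ we have $D=\frac{(b-a)^2}4$, so at $X=1$ the bracket equals $\frac{(b-a)^2}{2a}-(b-a)$. This is negative when $a<b<3a$. In that case $f=0$ at the center and $f<0$ for small $\alpha$ of either sign. The choice $a=1$, $b=2$ gives $g_0=\frac52$ and $D=\frac14$. What remains is to show that no other path joins the two sides. For that we use walls: the two hypersurfaces $u_1=u_2$ and $u_1=-u_2$ cut the torus in two, and we check that $f\ge0$ on both.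

## A disconnected triple intersection

**Theorem 1.** Let $q_0,q_1,q_2,q_3\in{\bf H}^3_{\mathbb C}$ have lifts (in this order) with Gram matrix
$$G=\begin{pmatrix}-1&-3&-\tfrac52&-\tfrac52\\-3&-1&-\tfrac52&-\tfrac52\\-\tfrac52&-\tfrac52&-1&-5\\-\tfrac52&-\tfrac52&-5&-1\end{pmatrix}.$$
Such points exist, their lifts are linearly independent, and $B(q_0,q_1)\cap B(q_0,q_2)\cap B(q_0,q_3)$ is nonempty and disconnected. In particular it is not a 3-ball.

**Step 1: existence.** We check the signature, so that Lemma 1 applies. The vectors $(1,-1,0,0)$ and $(0,0,1,-1)$ are eigenvectors with eigenvalues $-1+3=2$ and $-1+5=4$. On $\{(x,x,y,y)\}$ the action on $(x,y)$ is $\begin{pmatrix}-4&-5\\-5&-6\end{pmatrix}$, of determinant $24-25=-1<0$. So the signature is $(3,1)$. By Sylvester the points exist with independent lifts.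

**Step 2: the function.** We make $f$ explicit. The inverse is
$$G^{-1}=\begin{pmatrix}\tfrac{13}4&\tfrac{11}4&-\tfrac52&-\tfrac52\\ \tfrac{11}4&\tfrac{13}4&-\tfrac52&-\tfrac52\\-\tfrac52&-\tfrac52&\tfrac{17}8&\tfrac{15}8\\-\tfrac52&-\tfrac52&\tfrac{15}8&\tfrac{17}8\end{pmatrix}.$$
To check $GG^{-1}=I$ it suffices, by the symmetry under swapping indices $1,2$ and swapping $3,4$, to compute six entries:

- $(1,1)$: $-\frac{13}4-\frac{33}4+\frac{25}2=1$;
- $(1,2)$: $-\frac{11}4-\frac{39}4+\frac{25}2=0$;
- $(1,3)$: $\frac52+\frac{15}2-\frac52\cdot4=0$;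
- $(3,1)$: $-\frac52\cdot6+\frac52+\frac{25}2=0$;
- $(3,3)$: $\frac{25}2-\frac{17}8-\frac{75}8=1$;
- $(3,4)$: $\frac{25}2-\frac{15}8-\frac{85}8=0$.

The diagonal of $G^{-1}$ has sum $\frac{43}4$. Since $|U|^2=2+2\,\mathrm{Re}(u_1\bar u_2)$, we have $\mathrm{Re}(u_1\bar u_2)=2X^2-1$, and likewise $\mathrm{Re}(u_3\bar u_4)=2Y^2-1$. So
$$f(u)=\tfrac{43}4+\tfrac{11}2\mathrm{Re}(u_1\bar u_2)+\tfrac{15}4\mathrm{Re}(u_3\bar u_4)-5\,\mathrm{Re}(U\bar V)=\tfrac32+11X^2+\tfrac{15}2Y^2-5\,\mathrm{Re}(U\bar V),$$
which agrees with (1) for $a=1$, $b=2$, $g=\frac52$, $D=\frac14$. The positive entries $\frac{11}4$ and $\frac{15}8$ are the ones that break the shrinking argument.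

**Step 3: two points of the set.** We exhibit points on both sides of the walls. Let $\alpha=\arccos\frac{10}{11}\in(0,\frac\pi2)$ and $u^\pm=(e^{\pm i\alpha},e^{\mp i\alpha},1,1)$. Then $X=\frac{10}{11}$, $Y=1$, $\mathrm{Re}(U\bar V)=4X$, and
$$f(u^\pm)=9-20X+11X^2=(1-X)(9-11X)=\tfrac1{11}\cdot(-1)=-\tfrac1{11}<0 .$$

**Step 4: the walls.** We separate $u^+$ from $u^-$. The function $s([u])=\mathrm{Im}(u_1\bar u_2)$ is well defined and continuous on $\mathbb T^4/\mathbb T$. If $s=0$, then $u_1\bar u_2=\pm1$.

- If $u_1=-u_2$, then $U=0$ and $f=\frac32+\frac{15}2Y^2>0$.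
- If $u_1=u_2$, then $X=1$, and $\mathrm{Re}(U\bar V)\le4Y$ gives $f\ge\frac{25}2+\frac{15}2Y^2-20Y=\frac52(1-Y)(5-3Y)\ge0$.

So $s\ne0$ on $\{f<0\}$, while $s(u^\pm)=\pm\sin2\alpha$ with $\sin2\alpha>0$. Hence $\{f<0\}$ is the disjoint union of the nonempty open sets where $s>0$ and where $s<0$. So $\{f<0\}\cong E$ is disconnected. $\blacksquare$

## Zero, one or two balls in the symmetric family

How bad can the set be for $G_{a,b,g}$? Exchanging the two pairs exchanges $a$ and $b$, so we may assume $a\le b$.

**Theorem 2.** Let $0<a\le b$, $g>0$, $D>0$. Then for $G_{a,b,g}$ the set $E$ is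

1. an open 3-ball if $g>g_0$;
2. a disjoint union of two open 3-balls if $g\le g_0$, $b<3a$ and $D>a(b-2a)$;
3. empty in all other cases.

For $a=1$, $b=2$, $g=\frac52$ we have $g=g_0$, $b<3a$ and $D=\frac14>0=a(b-2a)$. So the intersection in Theorem 1 is exactly two disjoint open 3-balls.

**Step 1: coordinates.** We split off one interval factor and reduce to a plane region $W$. On $\{f<0\}$ formula (1) forces $\mathrm{Re}(U\bar V)>0$, because all other terms are $\ge0$. Multiply $u$ by $\bar V/|V|$; this picks, continuously in $[u]$, the unique representative with $V>0$. Then $u_3,u_4$ are unit numbers with opposite imaginary parts and positive sum. Hence $u_4=\bar u_3$ with $\mathrm{Re}\,u_3>0$, and $(u_3,u_4)=(e^{i\beta},e^{-i\beta})$ with a unique $\beta\in(-\frac\pi2,\frac\pi2)$. Now $\mathrm{Re}\,U>0$. Put $\sigma=\arg U\in(-\frac\pi2,\frac\pi2)$ and apply the same argument to $e^{-i\sigma}u_1,e^{-i\sigma}u_2$: $(u_1,u_2)=(e^{i(\sigma+\alpha)},e^{i(\sigma-\alpha)})$ with a unique $\alpha\in(-\frac\pi2,\frac\pi2)$. All three angles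 depend continuously on $[u]$, and conversely $[u]$ depends continuously on them. Moreover $X=\cos\alpha$, $Y=\cos\beta$ and $\mathrm{Re}(U\bar V)=4XY\cos\sigma$. Multiplying (1) by $D$, the condition $f<0$ becomes $\cos\sigma>h(\alpha,\beta)$ with
$$h=\frac{\frac Da(1-X^2)+\frac Db(1-Y^2)+(1+b)X^2+(1+a)Y^2}{2gXY}>0 .$$
This has a solution $\sigma$ only if $h<1$, and then it says $|\sigma|<\arccos h\in(0,\frac\pi2)$. The map $(\sigma,\alpha,\beta)\mapsto(\sigma/\arccos h,\alpha,\beta)$, with inverse $(\tau,\alpha,\beta)\mapsto(\tau\arccos h,\alpha,\beta)$, gives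
$$E\cong(-1,1)\times W,\qquad W=\{(\alpha,\beta)\in(-\tfrac\pi2,\tfrac\pi2)^2:\Phi(\cos\alpha,\cos\beta)<0\},$$
$$\Phi(X,Y)=\tfrac Da(1-X^2)+\tfrac Db(1-Y^2)+(1+b)X^2+(1+a)Y^2-2gXY=k-Q(X,Y).$$
Here $k=D(\frac1a+\frac1b)>0$ and $Q$ is a homogeneous quadratic form. The set $W$ is open.

**Step 2: retraction to the axes.** We reduce $W$ to one-dimensional data, using homogeneity of $Q$. If $\Phi(X,Y)<0$, then $Q(X,Y)>k>0$. Hence $Q(\rho X,\rho Y)=\rho^2Q(X,Y)>k$ for all $\rho\ge1$. For $t\in[0,1]$ put $\rho_t=(1-t)+t/\max(X,Y)\ge1$ and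
$$H_t(\alpha,\beta)=\big(\mathrm{sgn}(\alpha)\arccos(\rho_tX),\ \mathrm{sgn}(\beta)\arccos(\rho_tY)\big),\qquad X=\cos\alpha,\ Y=\cos\beta.$$
Since $\rho_tX,\rho_tY\in(0,1]$, $H_t$ maps $W$ into $W$. It is jointly continuous. This is clear for the first coordinate where $\alpha\neq0$. Near $\alpha=0$, $\rho_tX\in[X,1]$, so the first coordinate has absolute value at most $|\alpha|$ and tends to $0$. The second coordinate is treated the same way. $H_0$ is the identity. $H_1$ makes $\max(\rho X,\rho Y)=1$, so it lands in
$$W_0=W\cap\{\alpha\beta=0\}.$$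
If $\alpha\beta=0$, then $\max(X,Y)=1$ and $\rho_t=1$, so points of $W_0$ stay fixed. Thus $W$ deformation retracts onto $W_0$. Also, $H_t$ preserves the signs of $\alpha$ and $\beta$ as long as the corresponding coordinate of the image is nonzero.

On the axes $\Phi$ is given by
$$\Phi(1,Y)=\tfrac Db(1-Y^2)+(1+b)+(1+a)Y^2-2gY,$$
$$q(X):=\Phi(X,1)=\tfrac Da+1+a-2gX+\big(1+b-\tfrac Da\big)X^2 .$$
Both are polynomials of degree at most $2$, positive at $0$, with value $2+a+b-2g=2(g_0-g)$ at $1$.

**Step 3: the case $g>g_0$.** Here we show that $W$ is an open disc. Each polynomial is positive at $0$ and negative at $1$, so it has an odd number of roots in $(0,1)$ with multiplicity. The degree is at most $2$, so there is exactly one root $r$, and the polynomial is negative on $(r,1]$. Since $\cos\beta>r$ describes an open segment centered at $\beta=0$, and likewise for $\alpha$, $W_0$ is a union of two open segments crossing at the origin. It is contractible, hence so is $W$. By the plane fact $W\cong\mathbb R^2$, so $E\cong\mathbb R^3$.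

**Step 4: the case $g\le g_0$.** Here the axis $\alpha=0$ is a wall. Since $2g\le2+a+b$ and $a\le b$,
$$\Phi(1,Y)\ge(1+b)+(1+a)Y^2-(2+a+b)Y=(1-Y)\big((1+b)-(1+a)Y\big)\ge0\qquad(0\le Y\le1).$$
So $W$ contains no point with $\alpha=0$. Also $q(0)>0$ and $q(1)\ge0$.

If $q\ge0$ on $[0,1]$, then $W_0=\emptyset$. Since $H_1$ maps $W$ into $W_0$, $W=\emptyset$ and $E=\emptyset$.

Otherwise $q<0$ somewhere in $(0,1)$. Since $q\ge0$ at both ends, $q$ is not concave on $[0,1]$, so its leading coefficient is positive. Then $\{q<0\}$ is an open interval that meets $(0,1)$ and contains neither $0$ nor $1$, so it is an interval $(x_1,x_2)\subset(0,1)$. Hence $W_0$ consists of two open segments on $\beta=0$: one with $\alpha\in(\arccos x_2,\arccos x_1)$, and its mirror image. As $H_t$ stays in $W$, its first coordinate never reaches $0$, so $H_t$ preserves the sign of $\alpha$. Thus $W\cap\{\alpha>0\}$ deformation retracts onto one segment and $W\cap\{\alpha<0\}$ onto the other. Both sets are open, nonempty and contractible, hence homeomorphic to $\mathbb R^2$.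 So $E$ is two disjoint open 3-balls.

**Step 5: when $q<0$ somewhere.** Keep $g\le g_0$. We translate the condition into inequalities. If $q<0$ somewhere in $(0,1)$, then by Step 4 the leading coefficient $A=1+b-\frac Da$ is positive. The vertex $g/A$ is the midpoint of $(x_1,x_2)$, so it lies in $(0,1)$, and the minimum $\frac Da+1+a-\frac{g^2}A$ is negative. Conversely, these three conditions clearly give a negative value in $(0,1)$. As $g>0$, "$A>0$ and $0<g/A<1$" means $g<A$. So the condition is
$$g+\tfrac Da<1+b\quad(2)\qquad\text{and}\qquad g^2>\big(\tfrac Da+1+a\big)\big(1+b-\tfrac Da\big).$$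
The last product expands to $(1+a)(1+b)+\frac Da(b-a)-\frac{D^2}{a^2}$, and $g^2=D+(1+a)(1+b)$. So the second inequality reads $D>\frac Da(b-a)-\frac{D^2}{a^2}$. Dividing by $D>0$ and multiplying by $a$, it becomes $a>b-a-\frac Da$, that is,
$$D>a(b-2a).\tag{3}$$

**Step 6: (2) and (3) are equivalent to $b<3a$ and (3).** This brings the condition to the form in the theorem; recall $g\le g_0$.

Suppose (2) and (3) hold but $b\ge3a$. By (3), $\frac Da>b-2a$, so (2) gives $g<1+b-\frac Da<1+2a$. On the other hand
$$g^2=D+(1+a)(1+b)>a(b-2a)+(1+a)(1+b)\ge a^2+(1+a)(1+3a)=(1+2a)^2,$$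
a contradiction. So $b<3a$.

Conversely let $b<3a$ and (3) hold. From $g\le g_0$ we get
$$0<D\le g_0^2-(1+a)(1+b)=\frac{(b-a)^2}4,$$
so $b>a$. Since $0<b-a<2a$, we have $\frac{(b-a)^2}{4a}<\frac{b-a}2$. Therefore
$$g+\frac Da\le1+\frac{a+b}2+\frac{(b-a)^2}{4a}<1+\frac{a+b}2+\frac{b-a}2=1+b,$$
which is (2). $\blacksquare$

For instance, whenever $0<a<b\le2a$, every $g$ with $\sqrt{(1+a)(1+b)}<g\le1+\frac{a+b}2$ gives two balls: then $b<3a$ and $D>0\ge a(b-2a)$.

## Spheres of phases in every dimension

In Theorem 1 the pair $u_1,u_2$ could open in two directions, a sphere $S^0$ of directions. If we replace the pair by a block of $m$ points, the directions in which $u_1,\dots,u_m$ can open form $S^{m-2}$. The next theorem turns this into homology, and replaces the weak inequality $f\ge0$ on the walls by a strict one, so that the conclusion survives perturbation.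

**Theorem 3.** Let $n\ge3$ and $0\le k\le n-3$. There is a nonempty open set of $(n+1)$-tuples of points of ${\bf H}^n_{\mathbb C}$ with linearly independent lifts for which the intersection $E$ of the $n$ bisectors equidistant from the $n+1$ points is nonempty and $\widetilde H_k(E;\mathbb Z)\ne0$. In particular $E$ is not contractible, hence not a ball. For $k=0$, $E$ is disconnected.

**Step 1: the configuration.** We set up two blocks of sizes $m$ and $l$. Put $m=k+2$ and $l=n+1-m$, so $m,l\ge2$. Choose $0<a<b<\frac{m+1}{m-1}a$, and set $g_0=1+\frac{a+b}2$. For $g>0$ with $D=g^2-(1+a)(1+b)>0$ let $G$ have diagonal $-1$, off-diagonal entries $-1-\frac m{m-1}a$ within the first $m$ indices and $-1-\frac l{l-1}b$ within the last $l$ indices, and entries $-g$ across.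

On sum-zero vectors supported in the first block, $G$ is the scalar $-1+1+\frac m{m-1}a=\frac m{m-1}a>0$; in the second block it is $\frac l{l-1}b>0$. The row sum within the first block is $-1-(m-1)\big(1+\frac m{m-1}a\big)=-m(1+a)$, and similarly $-l(1+b)$ in the second. So in the orthonormal basis of the two normalized block-constant vectors $G$ is
$$-\begin{pmatrix}m(1+a)&g\sqrt{ml}\\g\sqrt{ml}&l(1+b)\end{pmatrix},$$
of determinant $-mlD<0$. The signature is $((m-1)+(l-1)+1,\,1)=(n,1)$.

**Step 2: the function $f$.** We invert as before. Let $U,V$ be the sums of the first $m$ and the last $l$ coordinates of $u$, and $X=|U|/m$, $Y=|V|/l\in[0,1]$. The sum-zero part of the first block of $u$ has squared length $m-\frac{|U|^2}m=m(1-X^2)$; dividing by $\frac m{m-1}a$ gives $\frac{(m-1)(1-X^2)}a$. The second block gives $\frac{(l-1)(1-Y^2)}b$. The block-constant part has coordinates $(U/\sqrt m,V/\sqrt l)$, and the inverse matrix is $\frac1{mlD}\begin{pmatrix}l(1+b)&-g\sqrt{ml}\\-g\sqrt{ml}&m(1+a)\end{pmatrix}$. It contributes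
$$\frac1{mlD}\Big[l(1+b)\,mX^2+m(1+a)\,lY^2-2g\,\mathrm{Re}(U\bar V)\Big].$$
Hence
$$f=\frac{(m-1)(1-X^2)}a+\frac{(l-1)(1-Y^2)}b+\frac1D\Big[(1+b)X^2+(1+a)Y^2-\frac{2g}{ml}\mathrm{Re}(U\bar V)\Big],\tag{4}$$
and $\mathrm{Re}(U\bar V)\le ml\,XY$. Therefore the square bracket in (4) is at least $(1+b)X^2+(1+a)Y^2-2gXY$.

**Step 3: $f>0$ where $X^2\le\frac{m-1}m$.** This is the first wall. Minimizing over $Y\in\mathbb R$, the square bracket is at least $X^2\big(1+b-\frac{g^2}{1+a}\big)=-\frac{DX^2}{1+a}$. Dropping the second term of (4), which is $\ge0$,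
$$f\ge\frac{(m-1)(1-X^2)}a-\frac{X^2}{1+a}.$$
If $X^2\le\frac{m-1}m$, then $1-X^2\ge\frac1m$, and the right side is at least $\frac{m-1}m\big(\frac1a-\frac1{1+a}\big)>0$.

In particular $f>0$ if $u_j=-u_1$ for some $2\le j\le m$. Indeed then $|U|\le m-2$, so $X\le1-\frac2m$, and $(1-\frac2m)^2=1-\frac4m+\frac4{m^2}\le1-\frac1m$ because $3m\ge4$.

**Step 4: if $g<g_0$, then $f>0$ where $X=1$.** This is the second wall. For $X=1$ the square bracket is at least
$$(1+b)+(1+a)Y^2-2gY=(1-Y)\big(1+b-(1+a)Y\big)+2(g_0-g)Y .$$
This is positive on $[0,1]$: for $Y<1$ the first term is positive since $a<b$, and the second is $\ge0$; for $Y=1$ the second is positive. The other terms of (4) are $\ge0$, so $f>0$.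

**Step 5: a sphere inside $\{f<0\}$.** We find the sphere at $g=g_0$ and then lower $g$ slightly. For small $\tau=(\tau_2,\dots,\tau_m)\in\mathbb R^{m-1}$ put
$$u(\tau)=(1,e^{i\tau_2},\dots,e^{i\tau_m},v,\dots,v),\qquad v=\frac U{|U|},$$
where $U=1+\sum_je^{i\tau_j}\neq0$. Then $V=lv$, so $Y=1$ and $\mathrm{Re}(U\bar V)=l|U|=mlX$. At $g=g_0$ we use
$$(1+b)X^2+(1+a)-(2+a+b)X=(1-X)\big(1+a-(1+b)X\big)$$
to get
$$f(u(\tau))=(1-X)\Big[\frac{(m-1)(1+X)}a+\frac{1+a-(1+b)X}D\Big].$$
At $g=g_0$ we have $D=\frac{(b-a)^2}4>0$. So as $X\to1$ the last bracket tends to $\frac{2(m-1)}a-\frac4{b-a}$. This is negative because $(m-1)(b-a)<2a$, which is the condition $b<\frac{m+1}{m-1}a$. For $\tau\ne0$ small, the numbers $1,e^{i\tau_2},\dots,e^{i\tau_m}$ are not all equal. So $X<1$, while $X$ is close to $1$. Hence we can fix $\varepsilon\in(0,\pi)$, small enough that $u(\tau)$ is defined for $|\tau|\le\varepsilon$ and that at $g=g_0$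
$$f(u(\tau))<0\quad\text{for all }|\tau|=\varepsilon .$$
The points $u(\tau)$ do not depend on $g$, $f$ is continuous in $g$ near $g_0$ because $D>0$ there, and the sphere $|\tau|=\varepsilon$ is compact. So the inequality persists for some $g<g_0$ with $D>0$. Fix this $g$. Steps 3 and 4 apply to it.

**Step 6: a retraction onto the sphere.** We convert the walls into a map to $S^{m-2}$. Let $K\subset\mathbb T^{n+1}/\mathbb T$ be the compact set where $u_1=\dots=u_m$ (that is, $X=1$) or $u_j=-u_1$ for some $2\le j\le m$. By Steps 3 and 4, $f>0$ on $K$. Outside $K$ the numbers $\tau_j=\arg(u_j/u_1)\in(-\pi,\pi)$, $2\le j\le m$, are continuous and not all zero. So $r([u])=\tau/|\tau|$ is a continuous map $r:\{f<0\}\to S^{m-2}$. Define $\iota:S^{m-2}\to\{f<0\}$ by $\iota(\omega)=[u(\varepsilon\omega)]$. Since $|\varepsilon\omega_j|\le\varepsilon<\pi$, we have $\arg(e^{i\varepsilon\omega_j})=\varepsilon\omega_j$, so $r\circ\iota=\mathrm{id}$. On reduced homology $r_*\iota_*=\mathrm{id}$, so $\widetilde H_{m-2}(S^{m-2};\mathbb Z)=\mathbb Z$ is a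 direct summand of $\widetilde H_k(\{f<0\};\mathbb Z)\cong\widetilde H_k(E;\mathbb Z)$, where $k=m-2$. So $E$ is nonempty and $\widetilde H_k(E;\mathbb Z)\neq0$; in particular it is not contractible. For $k=0$, $r$ is a continuous map onto the two points of $S^0$, so $E$ is disconnected.

**Step 7: an open set of configurations.** We show that nothing changes under small perturbation. Step 6 used only $f>0$ on the compact set $K$ and $f<0$ on the compact set $\iota(S^{m-2})$; neither set depends on the Gram matrix once $\varepsilon$ is fixed. If the points $q_j$ move slightly, choose lifts close to the original $\mathbf q_j$ and divide each by $\sqrt{-\langle\cdot,\cdot\rangle}$ of itself; the normalized lifts are still close to the originals. They stay linearly independent, and their Gram matrix $G$, now possibly complex Hermitian, stays close to the original one and invertible. By Lemma 1 in its Hermitian form, the new set $E$ is homeomorphic to $\{u^*(G^T)^{-1}u<0\}$. This function changes uniformly little on the torus, so both inequalities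 persist. The same maps $r$ and $\iota$ then give the same conclusion for all nearby $(n+1)$-tuples. $\blacksquare$

With $n=3$ and $k=0$, Theorem 3 says that the triple intersection of the original question is nonempty and disconnected on a nonempty open set of configurations of four points.
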